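# Second-order environment derivatives in first-passage percolation: a lower bound of order $n\log n$

## 1. A unit square with four random edges

Take the origin and the point $(1,1)$ in $\mathbb Z^2$. Each edge of the lattice independently costs $a$ with probability $p$ and $b$ with probability $q=1-p$, where $0<a<b$. Suppose for this example that $b\le 2a$. A path from $0$ to $(1,1)$ has length $2$ or length at least $4$. A path of length at least $4$ costs at least $4a\ge 2b$, so it never beats the two paths of length $2$. Number the edges of these two paths: $1=\{0,(1,0)\}$, $2=\{(1,0),(1,1)\}$, $3=\{0,(0,1)\}$, $4=\{(0,1),(1,1)\}$. Write the cost of edge $i$ as $a+(b-a)\xi_i$ with $\xi_i\in\{0,1\}$. The cheapest cost is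
$$f=2a+(b-a)h,\qquad h=\min(\xi_1+\xi_2,\ \xi_3+\xi_4).$$

How much does $f$ react when one edge switches from $a$ to $b$? Write $\partial_j$ for the value with edge $j$ set to $b$ minus the value with edge $j$ set to $a$, everything else kept. With $t=\xi_3+\xi_4$,
$$\partial_1h=\min(1+\xi_2,t)-\min(\xi_2,t)=\mathbf 1\{t>\xi_2\}.$$
So $E(\partial_1h)^2=p(1-p^2)+q\cdot q^2$. By symmetry every one of the four edges gives this number. For $p=\frac12$ it equals $\frac12$, and the four squared norms add up to $2$.

Now switch two edges. If they lie on the same route,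
$$\partial_1\partial_2h=\min(2,t)-2\min(1,t)+\min(0,t)=-\mathbf 1\{t=1\},\qquad E(\partial_1\partial_2h)^2=2pq.$$
If they lie on different routes,
$$\partial_1\partial_3h=\mathbf 1\{1+\xi_4>\xi_2\}-\mathbf 1\{\xi_4>\xi_2\}=\mathbf 1\{\xi_4=\xi_2\},\qquad E(\partial_1\partial_3h)^2=p^2+q^2.$$
There are two pairs of the first kind and four of the second. Any pair involving another edge gives $0$. Hence
$$\sum_{\text{pairs}}E(\partial_i\partial_jf)^2=(b-a)^2\big(4pq+4(p^2+q^2)\big)=4(1-pq)(b-a)^2,$$
which is $3(b-a)^2$ for $p=\frac12$.

The second derivative is nonzero exactly when the two routes compete closely enough that switching one edge changes the effect of the other. On a line there is no competition. In $\mathbb Z^1$, with target $nv$, the only self-avoiding path is the segment, and $f$ is the sum of $n|v|$ edge costs. Then $\partial_jf=b-a$ for these $n|v|$ edges, so the first-order sum is $(b-a)^2n|v|$. All second derivatives vanish.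

In the square the target is two steps away. What happens to the sum over pairs when the target moves away to distance of order $n$ in $\mathbb Z^d$, $d\ge2$? We shall see that the first-order sum is at most $Cn$. The question of these notes is whether the second-order sum is also at most $Cn$.

## 2. Passage times in a box, derivatives of order $k$, and two theorems

Fix $0<a<b$, $p\in(0,1)$, $q=1-p$, $d\ge2$ and $v\in\mathbb Z^d$ with $0<\|v\|_\infty\le2$. Let $\Lambda=\mathbb Z^d\cap[-2n,2n]^d$, with an edge between vertices at $\ell^1$-distance $1$. Let $W_n$ be the edge set and $\Omega_n=\{a,b\}^{W_n}$. Edges independently receive $a$ with probability $p$ and $b$ with probability $q$; the law is $\mathbb P$ (also written $P$) and expectation is $E$. For a path $\gamma$, $T(\gamma,\omega)$ is the sum of $\omega$ over its edges, and $f=f_n(\omega)$ is the minimum of $T(\gamma,\omega)$ over paths in this graph from $0$ to $nv$. The condition on $v$ guarantees $nv\in\Lambda$ and $nv\neq 0$.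

**Definition (environment derivatives).** Let $\sigma_j^\alpha\omega$ be $\omega$ with the value on edge $j$ replaced by $\alpha\in\{a,b\}$. Put $\partial_jg(\omega)=g(\sigma_j^b\omega)-g(\sigma_j^a\omega)$. For distinct edges, $M=\{m_1,\dots,m_k\}$, put $\partial_Mg=\partial_{m_1}\cdots\partial_{m_k}g$; the operators commute. Finally
$$D_k(n)=\sum_{M\subseteq W_n,\ |M|=k}\|\partial_Mf\|_2^2 ,\qquad \|\cdot\|_2=\text{the norm of }L^2(\mathbb P).$$

Section 1 computed, for $d=2$, $n=1$, $v=(1,1)$, $b\le 2a$, that $D_2(1)=4(1-pq)(b-a)^2$.

**Conjecture** (Ivan Matic, Rados Radoicic, and Dan Stefanica, "Higher-order derivatives of first-passage percolation with respect to the environment", arXiv:2504.08935 (2025)). There is a constant $C$ independent of $n$ with $D_2(n)\le Cn$ for all $n$.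

The answer involves a second percolation model.

**Definition (oriented percolation).** On $\mathbb Z_+^d$ allow only steps $+e_1,\dots,+e_d$, each edge being open with probability $p$ independently. Let $\rho_K$ be the probability that an open oriented path of length $K$ starts at $0$, and let $\vec p_c=\vec p_c(d)$ be the critical probability of this model.

For instance $\rho_1=1-q^d$. For $d=2$, $\rho_2=1-(1-p(1-q^2))^2$, since the two edges leaving $e_1$ and the two edges leaving $e_2$ are four different edges. For $p<\vec p_c$ one has
$$\rho_K\le Ce^{-cK}\quad\text{for all }K \tag{2.1}$$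
(Menshikov 1986; Aizenman–Barsky, Comm. Math. Phys. 108 (1987), which covers oriented percolation). For $p<1/d$ this is elementary: there are $d^K$ oriented paths of length $K$ from $0$, so $\rho_K\le(dp)^K$. In particular $\vec p_c\ge1/d$.

**Theorem 1.** Let $d\ge2$, $0<a<b$, $0<p<\vec p_c(d)$, $v\in\mathbb Z^d$, $0<\|v\|_\infty\le2$. For every $k\ge2$ there are $c_k>0$ and $n_k$ with
$$D_k(n)\ge c_k\,n(\log n)^{k-1}\qquad(n\ge n_k).$$
In particular $D_2(n)/n\to\infty$, and the conjecture is false.

**Theorem 2.** Let $d=2$, $p>\vec p_c(2)$, and let $\alpha(p)\in(0,1]$ be the edge speed of oriented percolation (defined in Section 8). If $v_1+v_2>0$ and $|v_1-v_2|<\alpha(p)(v_1+v_2)$ (for example $v=(1,1)$), then $\sup_nD_k(n)<\infty$ for every $k\ge1$.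

So the conjectured inequality fails for every admissible $v$ when $p<\vec p_c$, in particular when $p<1/d$, and it holds in the regime of Theorem 2. Some restriction on the parameters in Theorem 1 is therefore unavoidable.

Throughout, $C,c>0$ depend only on $a,b,p,d,v$ (and $k$) and change from line to line. In Sections 3–7, statements are for $n$ large. We put $\lambda=\min(p,q)$.

## 3. Geodesics control first derivatives

Fix a deterministic rule that selects one minimizing path $\gamma=\gamma(\omega)$, the *geodesic*. Since $a>0$, it is self-avoiding. A subpath of a geodesic is a geodesic between its endpoints. A walk contains a path of no larger cost, so to bound $f$ from above it is enough to exhibit walks. Since $\Lambda$ is a box, two of its points are joined inside $\Lambda$ by a path of length their $\ell^1$-distance. Hence $a|\gamma|\le f\le bn\|v\|_1$, and $|\gamma|\le Cn$ for every $\omega$.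

**Fact 3.1.** $0\le\partial_jf\le b-a$, and $\partial_jf$ does not depend on $\omega_j$. If $\partial_jf(\omega)\ne0$ and $\omega_j=a$, then $j\in\gamma(\omega)$.

Independence of $\omega_j$ holds by definition, and $\partial_jf\ge0$ by monotonicity. The geodesic of $\sigma_j^a\omega$ uses $j$ at most once, so its cost rises by at most $b-a$; this is the upper bound. For the last claim, suppose $\omega_j=a$ and $j\notin\gamma(\omega)$. Then $f(\sigma_j^b\omega)\le T(\gamma,\sigma_j^b\omega)=T(\gamma,\omega)=f(\sigma_j^a\omega)$, so $\partial_jf=0$.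

The event $\{\partial_jf\ne0\}$ is independent of $\omega_j$, so
$$P(\partial_jf\ne0)=p^{-1}P(\partial_jf\ne0,\ \omega_j=a)\le p^{-1}P(j\in\gamma). \tag{3.1}$$
The same holds conditionally on any set of edge values not including $\omega_j$. Summing, $D_1(n)\le\frac{(b-a)^2}{p}E|\gamma|\le Cn$: the first-order sum is at most linear. Nothing in this argument bounds pairs, because (3.1) counts edges of one geodesic, while $\partial_i\partial_jf$ compares optimal paths in several environments.

We also recall the Efron–Stein inequality $\mathrm{Var}(h)\le pq\sum_jE(\partial_jh)^2$ (a one-line proof is given in Section 4).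

**Lemma 3.2.** Let $g=f-Ef$. Then $Eg^2\le Cn$ and $Eg^4\le Cn^2$.

*Proof.* By Efron–Stein and the bound on $D_1$, $Eg^2\le pq\,D_1(n)\le Cn$. For the fourth moment, apply Efron–Stein to $g^2$. Since $\partial_j(g^2)=\partial_jf\cdot(2g(\sigma_j^a\omega)+\partial_jf)$,
$$|\partial_j(g^2)|\le(b-a)\mathbf 1\{\partial_jf\ne0\}\big(2|g(\sigma_j^a\omega)|+b-a\big).$$
The right side does not depend on $\omega_j$, so the expectation of its square is $p^{-1}$ times the expectation restricted to $\{\omega_j=a\}$. There $\sigma_j^a\omega=\omega$, and Fact 3.1 gives $j\in\gamma$. Hence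
$$\sum_jE(\partial_jg^2)^2\le\frac{(b-a)^2}p\sum_jE\big[\mathbf 1\{j\in\gamma\}(2|g|+b-a)^2\big]\le Cn\,E(2|g|+b-a)^2\le Cn^2 .$$
So $\mathrm{Var}(g^2)\le Cn^2$ and $Eg^4=\mathrm{Var}(g^2)+(Eg^2)^2\le Cn^2$. $\square$

## 4. Fourier weights in a block of edges

This section turns a lower bound on $D_k$ into two statements about orders $0$ and $1$.

Let $\chi_j=\sqrt{p/q}$ if $\omega_j=b$ and $\chi_j=-\sqrt{q/p}$ if $\omega_j=a$. Then $E\chi_j=0$, $E\chi_j^2=1$, and the products $\chi_M=\prod_{j\in M}\chi_j$ form an orthonormal basis of $L^2(\mathbb P)$. Put $\hat f(M)=E[f\chi_M]$. Since $\partial_j\chi_j=\sqrt{p/q}+\sqrt{q/p}=(pq)^{-1/2}$,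
$$\partial_Lf=(pq)^{-|L|/2}\sum_{M\supseteq L}\hat f(M)\chi_{M\setminus L},\qquad \|\partial_Lf\|_2^2=(pq)^{-|L|}\sum_{M\supseteq L}\hat f(M)^2 .$$
Taking $|L|=1$ for a general function $h$ and summing gives $pq\sum_j\|\partial_jh\|_2^2=\sum_M|M|\hat h(M)^2\ge\sum_{M\ne\emptyset}\hat h(M)^2=\mathrm{Var}(h)$, which is Efron–Stein.

Now let $S\subseteq W_n$ be any set of edges, $\mathcal G=\sigma(\omega_{S^c})$ and $w(M)=|M\cap S|$. Each $M$ contains $\binom{w(M)}k$ sets $L\subseteq S$ of size $k$, so
$$\sum_{L\subseteq S,\,|L|=k}\|\partial_Lf\|_2^2=(pq)^{-k}\sum_M\binom{w(M)}k\hat f(M)^2. \tag{4.1}$$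
Also $E[f\mid\mathcal G]=\sum_{w(M)=0}\hat f(M)\chi_M$, so
$$V:=E\,\mathrm{Var}(f\mid\mathcal G)=\sum_{w(M)\ge1}\hat f(M)^2. \tag{4.2}$$

In the square of Section 1 with $p=\frac12$, $b-a=1$, and $S$ all edges, let $W_i$ be the sum of $\hat f(M)^2$ over $|M|=i$. The coefficients of one edge are $\sqrt{pq}\,E\partial_jh=\frac14$, so $W_1=4\cdot\frac1{16}=\frac{16}{64}$. The six pairs have coefficients $pq\,E\partial_i\partial_jh=\pm\frac18$, so $W_2=\frac6{64}$. Since $h$ takes the values $0,1,2$ with probabilities $\frac7{16},\frac12,\frac1{16}$, its variance is $\frac34-\frac{25}{64}=\frac{23}{64}$, hence $W_3+W_4=\frac1{64}$. By (4.1), $W_1+2W_2+3W_3+4W_4=pq\cdot2=\frac{32}{64}$, hence $W_3=0$, $W_4=\frac1{64}$. Then $\sum\binom{|M|}2\hat f(M)^2=\frac{6+6}{64}$, and (4.1) returns $16\cdot\frac{12}{64}=3$, as found by hand.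

**Proposition 4.1.** Suppose that for all large $n$ there is $S\subseteq W_n$ with
$$\text{(A)}\quad\sum_{j\in S}\|\partial_jf\|_2^2\ge cn,\qquad\qquad \text{(B)}\quad V=E\,\mathrm{Var}(f\mid\omega_{S^c})\le \frac{Cn}{\log n}.$$
Then for every $k\ge2$, $D_k(n)\ge c_kn(\log n)^{k-1}$ for $n\ge n_k$.

*Proof.* Let $E_1=\sum_Mw(M)\hat f(M)^2$, which equals $pq\sum_{j\in S}\|\partial_jf\|_2^2$ by (4.1). By (A), $E_1\ge cn>0$, so $V>0$. By (B), $x:=E_1/V\ge c'\log n$.

*The case $k=2$.* By Cauchy–Schwarz on $\{w(M)\ge1\}$, and $w^2=2\binom w2+w$,
$$E_1^2\le V\sum_Mw(M)^2\hat f(M)^2=V\Big(2\sum_M\tbinom{w(M)}2\hat f(M)^2+E_1\Big).$$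
Since $D_2(n)$ is at least its part over $M\subseteq S$, (4.1) gives
$$D_2(n)\ge(pq)^{-2}\sum_M\tbinom{w(M)}2\hat f(M)^2\ge\frac{E_1}{2(pq)^2}\Big(\frac{E_1}V-1\Big)\ge c\,n\log n. \tag{4.3}$$

*General $k$.* For integers $w\ge0$ we have $\binom wk\ge\phi(w):=((w-k+1)_+)^k/k!$. Indeed for $w\ge k$ the product $w(w-1)\cdots(w-k+1)$ has $k$ factors, each at least $w-k+1$, and for $w<k$ both sides are $0$. The function $\phi$ is convex with $\phi(0)=0$, so $\phi(x)/x$ is nondecreasing. Jensen's inequality with the probability weights $\hat f(M)^2/V$ on $\{w(M)\ge1\}$ gives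
$$D_k(n)\ge(pq)^{-k}V\,\phi(E_1/V)=(pq)^{-k}E_1\frac{\phi(x)}x\ge c\,n\,\frac{(c'\log n-k+1)^k}{k!\,c'\log n}\ge c_kn(\log n)^{k-1}$$
once $n\ge n_k$. $\square$

In the square, (4.3) says $3\ge\frac{16\cdot\frac12}{2}\big(\frac{32}{23}-1\big)=\frac{36}{23}$, which is true.

The natural first attempt is to take $S=W_n$ and use $V=\mathrm{Var}(f)\le Cn$ from Lemma 3.2. Then (4.3) only sees $E_1/V\ge c$. Since always $E_1\ge V$, the factor $E_1/V-1$ may be as small as $0$. On the line it is exactly $0$: there $f$ is linear, $E_1=V$, and $D_2=0$. Everything hinges on a variance bound that beats $n$, and this must use $d\ge2$.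

## 5. Talagrand's inequality and the edges it cannot see

**Talagrand's inequality** (Ann. Probab. 22 (1994), Theorem 1.5). For $G$ on a finite product of two-point spaces with weights $p,q$, let $\Delta_jG=G-E_jG$, where $E_j$ averages over coordinate $j$. Then
$$\mathrm{Var}(G)\le K_p\sum_j\frac{\|\Delta_jG\|_2^2}{\log(e\|\Delta_jG\|_2/\|\Delta_jG\|_1)} .$$

In terms of $\partial_j$: $\Delta_jG$ equals $-q\,\partial_jG$ when coordinate $j$ is $a$, and $p\,\partial_jG$ when it is $b$. Hence $\|\Delta_jG\|_2^2=(pq^2+qp^2)\|\partial_jG\|_2^2=pq\|\partial_jG\|_2^2$ and $\|\Delta_jG\|_1=2pq\|\partial_jG\|_1$. The ratio of the two norms is $\frac1{2\sqrt{pq}}\|\partial_jG\|_2/\|\partial_jG\|_1$, and $2\sqrt{pq}\le1$. Therefore, with a new constant $K_p$,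
$$\mathrm{Var}(G)\le K_p\sum_j\frac{A_j^2}{1+\log(A_j/B_j)},\qquad A_j=\|\partial_jG\|_2,\quad B_j=\|\partial_jG\|_1, \tag{5.1}$$
terms with $A_j=0$ being omitted. The logarithm is nonnegative because $A_j\ge B_j$.

For $G=f$, Fact 3.1 gives $A_j^2\le(b-a)B_j$, so $A_j/B_j$ is large at every edge where $B_j$ is small compared with $A_j^2$. If every $B_j$ were at most a negative power of $n$, (5.1) would produce $\mathrm{Var}(f)\le Cn/\log n$. But some $B_j$ are not small. Every path from $0$, being self-avoiding, uses exactly one of the $2d$ edges at $0$, so raising all of them from $a$ to $b$ raises $f$ by exactly $b-a$. Doing this one edge at a time, some step is at least $(b-a)/(2d)$. So, whatever the other edges are, there are an edge $j\ni0$ and a setting of the star with $\partial_jf\ge(b-a)/(2d)$. That setting has probability at least $\lambda^{2d}$, so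
$$\sum_{j\ni0}\|\partial_jf\|_1\ge\lambda^{2d}\,\frac{b-a}{2d}\quad\text{for all }n.$$
These few edges alone would do no harm. The real trouble is the bulk: we know $\sum_jB_j\le Cn$, but this does not exclude $n$ edges with $B_j$ of order $1$. That is what happens on the line, where (5.1) gains nothing.

The remedy is to replace $f$ by an average over shifts, so that the influence of one edge of the average is an average of influences over a block of $\ell^d$ edges, of which a geodesic can use only $C\ell$. The obvious shift moves the two endpoints to $z$ and $nv+z$. That is not available here: if $\|v\|_\infty=2$ then $nv$ is on the boundary of $\Lambda$, and $nv+z$ may lie outside. We therefore keep both endpoints and shift only the environment inside a central block, with periodic wrap-around so that the law is preserved. The price is a seam around the block. It is payable if the geodesic spends few steps near the seam, which a good choice of block radius ensures. And Proposition 4.1 needs only the variance conditional on the edges outside the block.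

## 6. Shifting the environment inside a torus block

Let $\ell=\lfloor n^{1/16}\rfloor$. For an integer $r\in[n/4,n/2]$ let $Q_r=\{-r,\dots,r-1\}^d$ and
$$S=S_r=\big\{(x,i):x\in Q_r,\ 1\le i\le d\big\},\qquad (x,i):=\{x,x+e_i\}.$$
Both endpoints of an edge of $S$ lie in $[-r,r]^d$. Identify $Q_r$ with $(\mathbb Z/2r)^d$. For $z\in\mathbb Z^d$ put $\theta_z(x,i)=(x+z\bmod2r,\,i)$, a bijection of $S$. Define $\tau_z\omega$ by $(\tau_z\omega)(\theta_ze)=\omega(e)$ for $e\in S$ and $\tau_z\omega=\omega$ off $S$.

To fix ideas, let $d=2$, $r=2$, $z=(1,0)$. The edge $\{(0,0),(1,0)\}$ goes to $\{(1,0),(2,0)\}$, a true translate. The edge $\{(1,0),(2,0)\}=((1,0),1)$ wraps around and goes to $((-2,0),1)=\{(-2,0),(-1,0)\}$.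

Given $\mathcal G=\sigma(\omega_{S^c})$, the map $\tau_z$ permutes i.i.d. coordinates, so it preserves the conditional law, and $\tau_z^{-1}=\tau_{-z}$. Put
$$f_z(\omega)=f(\tau_z\omega),\qquad F=\ell^{-d}\sum_{z\in Z}f_z,\qquad Z=\{0,\dots,\ell-1\}^d.$$

**Step 1: choose the radius so that the seam is rarely visited.** Let $N_r(\omega)$ be the number of vertices $y$ of $\gamma(\omega)$ with $r-\ell\le\|y\|_\infty\le r$. Each vertex is counted for at most $\ell+1$ values of $r$, so $\sum_rN_r\le(\ell+1)(|\gamma|+1)\le C\ell n$. There are at least $n/8$ admissible values of $r$. So some $r=r(n)$ satisfies $EN_r\le C\ell$. Fix it, and write $N=N_r$.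

**Step 2: the average $F$ is close to $f$.**

**Lemma 6.1.** For $z\in Z$, $E(f-f_z)^2\le Cn^{15/16}$. Hence $E(f-F)^2\le Cn^{15/16}$.

*Proof.* First we show that whenever $z\in Z$ or $-z\in Z$,
$$f(\tau_z\omega)\le f(\omega)+C\ell(1+N(\omega)). \tag{6.1}$$
Split $\Lambda$ into the inside $I=\{\|y\|_\infty\le r-\ell-1\}$, the annulus $A=\{r-\ell\le\|y\|_\infty\le r\}$ and the outside $O=\{\|y\|_\infty\ge r+1\}$. Let $\varphi(y)=y+z$ on $I$ and $\varphi(y)=y$ on $A\cup O$. Let $y_0=0,\dots,y_m=nv$ be the vertices of $\gamma(\omega)$. We build a walk in $\Lambda$ from $0$ to $nv$: connect $0$ to $\varphi(0)=z$, at cost at most $bd\ell$, and then connect $\varphi(y_k)$ to $\varphi(y_{k+1})$ for each $k$. It ends at $\varphi(nv)=nv$, since $\|nv\|_\infty\ge n>r$. We compute its cost in $\tau_z\omega$.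

- If $y_k,y_{k+1}\in I$: since $\|z\|_\infty\le\ell-1$, the shifted vertices have norm at most $r-2$. So the shifted edge does not wrap around, and its $\tau_z\omega$-value is the $\omega$-value of $\{y_k,y_{k+1}\}$.
- If one of them is in $O$: the other has norm at least $r$, so it is in $O\cup A$ and $\varphi$ is the identity on both. The edge has an endpoint outside $[-r,r]^d$, so it is not in $S$, and its value is unchanged.
- Otherwise one of them is in $A$ and the other in $A\cup I$. Then $\varphi(y_k)$ and $\varphi(y_{k+1})$ are at $\ell^1$-distance at most $1+d\ell$. Connect them inside $\Lambda$ at cost at most $b(1+d\ell)$. Each vertex of $\gamma$ in $A$ belongs to at most two steps, so there are at most $2N$ such steps.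

Adding up gives (6.1). Applying (6.1) to the environment $\tau_z\omega$ and the shift $-z$ gives the reverse comparison, so for $z\in Z$
$$|f-f_z|\le C\ell\big(1+N(\omega)+N(\tau_z\omega)\big).$$
Here $N(\tau_z\omega)$ has the law of $N$, and $E[\ell(1+N)]\le C\ell^2\le Cn^{1/8}$. By Markov's inequality, $|f-f_z|\le Cn^{1/4}$ outside an event of probability at most $Cn^{-1/8}$. Since $f_z$ and $f$ have the same law, Lemma 3.2 gives $E(f-f_z)^4\le Cn^2$. Cauchy–Schwarz on the exceptional event yields
$$E(f-f_z)^2\le Cn^{1/2}+(Cn^2)^{1/2}(Cn^{-1/8})^{1/2}\le Cn^{15/16}.$$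
The claim for $F$ follows by convexity of the square. $\square$

**Step 3: the average $F$ has small influences, so Talagrand's inequality gains a logarithm.**

**Lemma 6.2.** $\mathrm{Var}(F\mid\mathcal G)\le Cn/\log n$ almost surely.

*Proof.* Work conditionally on $\mathcal G$, so that $F$ is a function of $\omega_S$. For $j\in S$ let $A_j,B_j$ be the conditional $L^2$ and $L^1$ norms of $\partial_jF$.

*Small influences.* Since $\tau_z\sigma_j^\alpha\omega=\sigma_{\theta_zj}^\alpha\tau_z\omega$, we have $\partial_jf_z(\omega)=(\partial_{\theta_zj}f)(\tau_z\omega)$. By invariance of the conditional law and the conditional form of (3.1),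
$$E[\partial_jf_z\mid\mathcal G]=E[\partial_{\theta_zj}f\mid\mathcal G]\le\frac{b-a}p\,P(\theta_zj\in\gamma\mid\mathcal G).$$
Derivatives of $f$ are nonnegative and the edges $\theta_zj$, $z\in Z$, are distinct (as $\ell\le2r$), so
$$B_j\le C\ell^{-d}\,E\big[\#(\gamma\cap\{\theta_zj:z\in Z\})\,\big|\,\mathcal G\big].$$
Because of the wrap-around, the lower endpoints of these edges lie in at most $2^d$ boxes, each of $\ell^1$-diameter at most $d\ell$. Fix one box. All edges of $\gamma$ with lower endpoint in it lie on the part of $\gamma$ from the first to the last such edge. This part is a geodesic between two points at $\ell^1$-distance at most $d\ell+2$. Its cost is at most $b(d\ell+2)$, so it has at most $b(d\ell+2)/a$ edges. Hence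
$$B_j\le\varepsilon:=C\ell^{1-d}\le Cn^{-1/16}. \tag{6.2}$$
This is where $d\ge2$ enters.

*Sums.* Each $\theta_z$ is a bijection of $S$, so
$$\sum_{j\in S}B_j=\ell^{-d}\sum_{z\in Z}\sum_{j\in S}E[\partial_{\theta_zj}f\mid\mathcal G]=\sum_{j\in S}E[\partial_jf\mid\mathcal G]\le C\,E\big[|\gamma|\,\big|\,\mathcal G\big]\le Cn .$$
Since $0\le\partial_jF\le b-a$, also $A_j^2\le(b-a)B_j$, so $\sum_jA_j^2\le Cn$.

*Talagrand's inequality.* Apply (5.1) to $F$ on $\{a,b\}^S$. The indices with $A_j\ge\varepsilon^{-1/4}B_j$ have $\log(A_j/B_j)\ge\frac14\log(1/\varepsilon)\ge c\log n$. They contribute at most $C\sum_jA_j^2/\log n\le Cn/\log n$. For the other indices the denominator is at least $1$ and $A_j^2\le\varepsilon^{-1/2}B_j^2\le\varepsilon^{1/2}B_j$, so they contribute at most $C\varepsilon^{1/2}n\le Cn^{1-1/32}\le Cn/\log n$. $\square$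

**Step 4: conclude (B).** Since $\mathrm{Var}(f\mid\mathcal G)\le2\mathrm{Var}(F\mid\mathcal G)+2\mathrm{Var}(f-F\mid\mathcal G)$,
$$V=E\,\mathrm{Var}(f\mid\mathcal G)\le2E\,\mathrm{Var}(F\mid\mathcal G)+2E(f-F)^2\le\frac{Cn}{\log n}. \tag{6.3}$$
This is hypothesis (B) of Proposition 4.1 for $S=S_{r(n)}$. The argument used no restriction on $p\in(0,1)$ or on $v$.

## 7. Segments that are not straight and cheap produce derivatives

We now prove hypothesis (A) for the same $S$ when $p<\vec p_c$:
$$\sum_{j\in S}\|\partial_jf\|_2^2\ge cn. \tag{7.1}$$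
If $p<\vec p_c$, long monotone paths made of $a$-edges are rare. So the geodesic must waste something on a positive fraction of its segments of a fixed length. Where it wastes, setting boundedly many edges to $a$ would lower $f$, and this forces a derivative to be nonzero.

We use the van den Berg–Kesten inequality. Events $A_1,\dots,A_m$ that are increasing in the set of $a$-edges *occur disjointly* if there are pairwise disjoint sets of $a$-edges, the $i$-th of which alone guarantees $A_i$. The inequality says that the probability of this is at most $\prod_iP(A_i)$. For example, with two edges and $A_1=A_2=\{\text{at least one is }a\}$, disjoint occurrence means both are $a$, and indeed $p^2\le(1-q^2)^2$.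

By (2.1), fix $K$ with $2(2K+1)^d\rho_K^{1/2}\le\frac12$, and let $m=\lfloor n/(8K)\rfloor$. The geodesic has at least $\|nv\|_1\ge n\ge mK$ edges. Cut its first $mK$ edges into $m$ consecutive segments $\gamma_i$ of $K$ edges, from $x_{i-1}$ to $x_i$, with $x_0=0$. All these vertices have $\|\cdot\|_\infty\le mK\le n/8$.

**Definition (perfect segment).** $\gamma_i$ is *perfect* if all its edges have value $a$ and $\|x_i-x_{i-1}\|_1=K$.

In $d=2$ with $K=2$, for instance, the segment $0,e_1,e_1+e_2$ with two $a$-edges is perfect. It stops being perfect if one edge is $b$. For $K=3$, the segment $0,e_1,e_1+e_2,e_2$ is never perfect, because its endpoints are at distance $1$.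

**Step 1: at least a quarter of the segments are non-perfect on average.** For $\|x-y\|_1=K$ let $E(x,y)$ be the event that some path of length $K$ from $x$ to $y$ has all edges of value $a$. Such a path can only use steps in the coordinate directions given by the signs of $y-x$. By reflection, $P(E(x,y))\le\rho_K$. Let $\mathcal I$ be the random set of perfect indices. The events $E(x_{i-1},x_i)$, $i\in\mathcal I$, occur disjointly, because $\gamma$ is self-avoiding and its segments are edge-disjoint. There are at most $2^m$ values of $\mathcal I$ and at most $(2K+1)^{dm}$ sequences $(x_1,\dots,x_m)$ with $\|x_i-x_{i-1}\|_\infty\le K$. So by van den Berg–Kesten and a union bound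
$$P(|\mathcal I|\ge m/2)\le2^m(2K+1)^{dm}\rho_K^{m/2}=\big(2(2K+1)^d\rho_K^{1/2}\big)^m\le2^{-m}\le\tfrac12 .$$
Hence $E\#\{\text{non-perfect segments}\}\ge\frac12\cdot\frac m2=\frac m4$.

**Step 2: a non-perfect segment wastes at least $\delta=\min(b-a,2a)$.** We claim $T(\gamma_i)\ge a\|x_i-x_{i-1}\|_1+\delta$. If $\gamma_i$ contains a $b$-edge, then $T(\gamma_i)\ge aK+(b-a)$. If not, then $\|x_i-x_{i-1}\|_1<K$, hence by parity at most $K-2$, and $T(\gamma_i)=aK\ge a\|x_i-x_{i-1}\|_1+2a$.

**Step 3: waste forces a derivative.** For $x\ne y$ with $\|x-y\|_1\le K$ and $\|x\|_\infty,\|y\|_\infty\le n/8$, fix a path $\pi=\pi_{x,y}$ of length $\|x-y\|_1$ from $x$ to $y$. It stays in $\{\|\cdot\|_\infty\le n/8\}$, and $r\ge n/4$, so all its edges are in $S$. Let $B_{x,y}$ be the event that $\gamma$ has a non-perfect segment from $x$ to $y$.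

Let $\omega\in B_{x,y}$ and let $\omega^\pi$ be $\omega$ with all edges of $\pi$ set to $a$. Replace the segment by $\pi$. In $\omega^\pi$ the new piece costs $a\|x-y\|_1$ and the rest of $\gamma$ costs no more than in $\omega$, so by Step 2 $f(\omega^\pi)\le f(\omega)-\delta$. Pass from $\omega^\pi$ back to $\omega$ one edge of $\pi$ at a time. There are at most $K$ steps, each increment is $0$ or a derivative, and they add up to at least $\delta$. So there are $j\in\pi$ and $\eta\in\{a,b\}^\pi$ with $\partial_jf(\eta,\omega_{\pi^c})\ge\delta/K$. The setting $\eta$ has conditional probability at least $\lambda^K$, hence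
$$\sum_{j\in\pi}E\big[(\partial_jf)^2\mid\omega_{\pi^c}\big]\ge\lambda^K(\delta/K)^2$$
whenever some configuration on $\pi$ together with $\omega_{\pi^c}$ belongs to $B_{x,y}$. That happens with probability at least $P(B_{x,y})$, so
$$\sum_{j\in\pi_{x,y}}E(\partial_jf)^2\ge\lambda^K(\delta/K)^2P(B_{x,y}).$$

**Step 4: sum over pairs.** An edge $j$ lies in at most $C_K$ of the paths $\pi_{x,y}$, since $x$ and $y$ must be within distance $K$ of it. As $\gamma$ is self-avoiding, the endpoints of each segment are distinct, and different segments have different pairs $(x,y)$. So $\sum_{x,y}P(B_{x,y})$ is the expected number of non-perfect segments. Therefore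
$$\sum_{j\in S}\|\partial_jf\|_2^2\ge c\sum_{x,y}P(B_{x,y})=c\,E\#\{\text{non-perfect segments}\}\ge\frac{cm}4\ge c'n,$$
which is (7.1).

**Proof of Theorem 1.** With $S=S_{r(n)}$, (7.1) is hypothesis (A) and (6.3) is hypothesis (B) of Proposition 4.1, whose conclusion is the theorem. For $k=2$ it gives $D_2(n)\ge c\,n\log n$, so no constant $C$ as in the conjecture exists. $\blacksquare$

Only (7.1) used $p<\vec p_c$. So for every $p\in(0,1)$ the conjecture fails whenever $\sum_{j\in S_{r(n)}}\|\partial_jf\|_2^2\ge cn$ for all large $n$.

## 8. Above the oriented threshold, inside the cone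

To see what can change for larger $p$, look at the environment with all edges $a$, for $d=2$ and $v=(1,1)$. Every monotone path from $0$ to $(n,n)$ is optimal, and no edge lies on all of them, so every $\partial_jf$ vanishes there. Take the two forward edges at $0$ together. If both are $b$, a path either uses one of them as its first step and costs at least $2an+(b-a)$, or starts backward, has length at least $2n+2$, and costs at least $2an+2a$. Both are attained, so this pair has second derivative $\min(b-a,2a)$. The derivatives live near the endpoints. Theorem 2 says that for $p>\vec p_c(2)$ and $v$ in the cone this picture persists.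

Let $d=2$, $p>\vec p_c(2)$. Extend $\omega$ to all of $\mathbb Z^2$ by i.i.d. values; $f$ is unaffected. An *oriented $a$-path* uses steps $+e_1,+e_2$ through $a$-edges. Write $\mathrm{lev}(x)=x_1+x_2$ and $\mathrm{pos}(x)=x_1-x_2$. Each oriented step raises the level by $1$ and changes the position by $\pm1$. For example $0,e_1,2e_1,2e_1+e_2$ has levels $0,1,2,3$ and positions $0,1,2,1$. The *forward cluster* of a vertex is the set of vertices reached from it by oriented $a$-paths; the *backward cluster* is the set of vertices from which it is reached. Let $r_N$ be the maximal position at level $N$ reached by oriented $a$-paths from $\{\mathrm{lev}=0,\ \mathrm{pos}\le0\}$. We use the following results of Durrett (*Oriented percolation in two dimensions*, Ann. Probab. 12 (1984), 999–1040), valid for $p>\vec p_c(2)$.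

- (D1) $r_N/N\to\alpha(p)>0$ a.s., and for each $\beta<\alpha(p)$, $P(r_N\le\beta N)\le Ce^{-cN}$. The limit $\alpha(p)$ is the edge speed.
- (D2) The probability that the forward cluster of a vertex reaches $m$ levels but is finite is at most $Ce^{-cm}$.
- (D3) The probability that the forward clusters of $m+1$ consecutive sites of a level are all finite is at most $Ce^{-cm}$.

By symmetry the same holds for left edges and for backward clusters.

Let $v$ be as in Theorem 2. Since $\alpha\le1$, $|v_1-v_2|<v_1+v_2$, so $v_1,v_2>0$. Fix $\beta$ with $|v_1-v_2|/(v_1+v_2)<\beta<\alpha$, and $c_0>0$ so small that for $1\le k\le c_0n$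
$$n|v_1-v_2|+2k\le\beta\big(n(v_1+v_2)-2k\big),\qquad n(v_1+v_2)-2k\ge n/2. \tag{8.1}$$
Let $B(x,k)$ be $\ell^1$-balls. Call $u$ *$m$-forward* (*$m$-backward*) if an oriented $a$-path of length $m$ starts (ends) at $u$. An oriented path between two points of $\Lambda$ stays in $\Lambda$.

**Step 1: good points near the two ends are joined by an oriented $a$-path.** For $1\le m\le k\le c_0n$ let $\mathcal E_{k,m}$ be the event that there are $u\in B(0,k)$ and $w\in B(nv,k)\cap\Lambda$, with $u$ $m$-forward and $w$ $m$-backward, but no oriented $a$-path from $u$ to $w$. We show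
$$P(\mathcal E_{k,m})\le Ck^4e^{-cm}. \tag{8.2}$$

Fix $u,w$ and let $N=\mathrm{lev}(w)-\mathrm{lev}(u)$. By (8.1), $N\ge n/2$ and $|\mathrm{pos}(w)-\mathrm{pos}(u)|\le\beta N$. Outside an event of probability at most $Ce^{-cm}$ the following two things hold. First, by (D2), if $u$ is $m$-forward and $w$ is $m$-backward, then the forward cluster of $u$ and the backward cluster of $w$ are infinite. Second, by (D1) and $N\ge n/2\ge cm$, consider the process started at level $\mathrm{lev}(u)$ from all positions $\le\mathrm{pos}(u)$: its right edge point $R$ at level $\mathrm{lev}(w)$ has position $>\mathrm{pos}(u)+\beta N$. Likewise, for the process started from all positions $\ge\mathrm{pos}(u)$, the left edge point $L$ at level $\mathrm{lev}(w)$ has position $<\mathrm{pos}(u)-\beta N$.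

Two oriented paths between the same two levels that exchange their weak order of positions share a vertex. Indeed, at equal levels the difference of positions is even, and it changes by $-2$, $0$ or $2$ per level, so it cannot change sign without being $0$.

Now let $u$ be $m$-forward and $w$ be $m$-backward. The forward cluster of $u$ is infinite, so $u$ has an oriented $a$-path to level $\mathrm{lev}(w)$. Since $u$ is one of the starting points defining $R$, this path ends at a position at most $\mathrm{pos}(R)$. The path leading to $R$ starts at a position at most $\mathrm{pos}(u)$. So the two paths share a vertex. Following the first path up to that vertex and then the second, $u$ is connected to $R$. In the same way $u$ is connected to $L$. Since the backward cluster of $w$ is infinite, there is an oriented $a$-path $\rho'$ ending at $w$ from some $y$ with $\mathrm{lev}(y)=\mathrm{lev}(u)$. Note $\mathrm{pos}(L)<\mathrm{pos}(w)<\mathrm{pos}(R)$. If $\mathrm{pos}(y)\ge\mathrm{pos}(u)$, the path from $u$ to $R$ starts weakly left of $\rho'$ and ends to its right, so it meets $\rho'$.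 Otherwise the path from $u$ to $L$ does. In both cases $u$ is connected to $w$. Summing the exceptional probability over the at most $Ck^4$ pairs $(u,w)$ proves (8.2).

**Step 2: the passage time is within $C_1k$ of its minimal possible value, up to exponentially small probability.** For a path $\gamma$ from $x$ to $y$ let $\kappa(\gamma)=T(\gamma)-a(\mathrm{lev}(y)-\mathrm{lev}(x))$. This is additive over steps. A forward ($+e_i$) $a$-step contributes $0$, a forward $b$-step contributes $b-a$, and a backward step contributes its value plus $a$, at least $2a$. Call every step other than a forward $a$-step a *defect*; it contributes at least $\delta=\min(b-a,2a)$. For instance the path $0,-e_1,-e_1+e_2,e_2$ through three $a$-edges has $\kappa=3a-a=2a$ and one defect. Let $f'=f-an(v_1+v_2)=\min\kappa\ge0$, the minimum over paths in $\Lambda$ from $0$ to $nv$. With $C_1=2(a+b)$,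
$$P(f'>C_1k)\le Ce^{-ck}\qquad(1\le k\le c_0n). \tag{8.3}$$

By (D3), outside probability $Ce^{-ck}$ some $u\in\{(i,-i):|i|\le k/2\}\subset B(0,k)$ has an infinite forward cluster, hence is $k$-forward. Also some $w\in\{nv-(i,k-i):0\le i\le k\}$ has an infinite backward cluster, hence is $k$-backward. The latter set lies in $B(nv,k)\cap\Lambda$, because subtracting keeps the coordinates at most $2n$. By (8.2), outside a further event of probability $Ck^4e^{-ck}\le Ce^{-ck}$, $u$ is joined to $w$ at cost $\kappa=0$. Joining $0$ to $u$ and $w$ to $nv$ by at most $k$ edges each costs at most $(a+b)k$ each in $\kappa$. So $f'\le2(a+b)k$.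

**Step 3: only edges near the endpoints matter.** Let $D_j$ be the $\ell^1$-distance from edge $j$ (nearest endpoint) to $\{0,nv\}$. Then
$$P(\partial_jf\ne0)\le Ce^{-cD_j^{1/3}}. \tag{8.4}$$

Since $D_j\le4n$, we may fix $c_1\le1/10$ so small that $k=\lfloor c_1D_j\rfloor$ always satisfies $k\le c_0n$ and $2k\le n\|v\|_1$. By adjusting $C$ we may assume $k\ge k_0$ for a constant $k_0$. Let $s=\lfloor k^{1/3}\rfloor$, $m=\lceil\sqrt k\rceil$, $\omega''=\sigma_j^a\omega$, $\omega'=\sigma_j^b\omega$. We claim
$$\{\partial_jf\ne0\}\subseteq\{f'(\omega)>C_1s\}\cup\{\omega'\in\mathcal E_{k,m}\}. \tag{8.5}$$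
Suppose neither event on the right holds. Let $\gamma$ be a geodesic of $\omega''$ with vertices $y_0,\dots,y_M$; here $M\ge n\|v\|_1\ge2k$. By monotonicity $f'(\omega'')\le f'(\omega)\le C_1s$, so $\gamma$ has at most $C_1s/\delta$ defects. They cut its first $k$ steps into at most $C_1s/\delta+1$ runs of non-defect steps, so one run has length at least
$$\frac{k-C_1s/\delta}{C_1s/\delta+1}\ge ck^{2/3}\ge m\qquad(k\ge k_0).$$
Let $u=y_i$ be the start of this run. The first $k$ edges have both endpoints in $B(0,k)$, while both endpoints of $j$ are at distance at least $D_j>k$ from $0$. So these edges do not include $j$ and have the same values in $\omega'$ and $\omega''$. Hence $u\in B(0,k)$ is $m$-forward in $\omega'$. In the same way, among the last $k$ steps, which also avoid $j$, there is a run of at least $m$ non-defect steps. Its end $w=y_{i'}\in B(nv,k)\cap\Lambda$ is $m$-backward in $\omega'$. Moreover $i\le k\le M-k\le i'$. As $\omega'\notin\mathcal E_{k,m}$, there is an oriented $a$-path from $u$ to $w$ in $\omega'$. It stays in $\Lambda$, and it avoids $j$ because $\omega'_j=b$.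 Concatenate $\gamma[0,u]$, this path, and $\gamma[w,nv]$. This walk avoids $j$, and its $\kappa$-cost in $\omega'$ is $\kappa(\gamma[0,u])+0+\kappa(\gamma[w,nv])\le\kappa(\gamma)$, computed in $\omega''$, because the omitted middle part has $\kappa\ge0$. So $f(\omega')\le f(\omega'')$, i.e. $\partial_jf=0$. This proves (8.5).

The event $\{\sigma_j^b\omega\in\mathcal E_{k,m}\}$ is independent of $\omega_j$ and, intersected with $\{\omega_j=b\}$, is contained in $\mathcal E_{k,m}$. So its probability is at most $P(\mathcal E_{k,m})/(1-p)\le Ck^4e^{-c\sqrt k}$ by (8.2). By (8.3), $P(f'>C_1s)\le Ce^{-cs}$. Both are at most $Ce^{-ck^{1/3}}$, and (8.4) follows.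

**Step 4: sum over sets of $k$ edges.** Let $|M|=k$ and $j\in M$. Now $\partial_Mf$ is an alternating sum of the values of $\partial_jf$ over the $2^{k-1}$ settings of $M\setminus\{j\}$. If it is nonzero, some setting makes $\partial_jf\ne0$. The existence of such a setting depends only on the edges outside $M$, and the setting itself has probability at least $\lambda^{k-1}$. So $P(\partial_Mf\ne0)\le\lambda^{-(k-1)}P(\partial_jf\ne0)$. Also $|\partial_Mf|\le2^{k-1}(b-a)$. Use (8.4) for each $j\in M$ and bound the minimum over $j\in M$ by the geometric mean: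
$$D_k(n)\le C_k\sum_{|M|=k}\ \prod_{j\in M}e^{-(c/k)D_j^{1/3}}\le C_k\Big(\sum_{j\in W_n}e^{-(c/k)D_j^{1/3}}\Big)^k\le C_k'.$$
The last sum is bounded uniformly in $n$ because at most $C(D+1)$ edges satisfy $D\le D_j<D+1$. This proves Theorem 2. $\blacksquare$

The two theorems do not settle the remaining parameters: $p=\vec p_c$; $p>\vec p_c$ with $v$ not in the open cone (for $d=2$, the set $v_1+v_2>0$, $|v_1-v_2|<\alpha(p)(v_1+v_2)$); and $p>\vec p_c$ in dimensions $d\ge3$.
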